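# A homeomorphism of the Lelek fan with the shadowing property

## Fans, end points, shadowing and entropy

**Continua and dendroids.** A *continuum* is a nonempty compact connected metric space. A continuum is *hereditarily unicoherent* if the intersection of any two of its subcontinua is connected (possibly empty). A *dendroid* is an arcwise connected, hereditarily unicoherent continuum. An arc is a dendroid. A circle is not, because two half-circles may meet in two points. In a dendroid the arc $[x,y]$ between two points is unique.

**Ramification points and fans.** A point $x$ is a *ramification point* if there are three arcs that start at $x$ and pairwise meet only in $x$. A *fan* is a dendroid with exactly one ramification point $v$, called its *top*. The letter "T" is a fan. A larger example is the harmonic fan, the union of the straight segments in the plane from $(0,0)$ to $(1,0)$ and from $(0,0)$ to $(1,1/n)$ for $n\ge1$; its top is $(0,0)$.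

**Smooth fans.** A fan $X$ with top $v$ is *smooth* if, whenever $x_n\to x$ in $X$, the arcs $[v,x_n]$ converge to $[v,x]$ in the Hausdorff metric. The harmonic fan is smooth. To spoil smoothness, let $\mu_n=\frac12\left(\frac1n+\frac1{n+1}\right)$ and lengthen the $n$-th leg by the segment from $(1,1/n)$ back to $x_n=(1/2,\mu_n/2)$. The new leg lies in the cone $\mu_nx\le y\le x/n$, so distinct legs are separated by lines through the origin, and the argument of Lemma 1 below shows that we still have a fan. But $x_n\to(1/2,0)$, while $[v,x_n]$ converges to $[0,1]\times\{0\}$, which is longer than $[v,(1/2,0)]$.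

**End points.** An *end point* of a fan $X$ is a point $e$ that is an end point of every arc in $X$ containing $e$. In the harmonic fan these are $(1,0)$ and the points $(1,1/n)$. They form a closed set.

**The Lelek fan.** The *Lelek fan* is a smooth fan whose set of end points is dense in it. It is unique up to homeomorphism; we use this fact as given. The harmonic fan is not the Lelek fan. In the Lelek fan, every point in the middle of a leg is a limit of tips of other legs. We shall build a concrete copy below.

**Shadowing.** Let $(X,d)$ be compact metric and $f\colon X\to X$ continuous. For $\delta>0$, a sequence $(x_n)_{n\ge0}$ is a *$\delta$-pseudo-orbit* if $d(f(x_n),x_{n+1})<\delta$ for all $n\ge 0$. It is *$\varepsilon$-shadowed* by $y\in X$ if $d(f^n(y),x_n)<\varepsilon$ for all $n\ge0$. The map $f$ has the *shadowing property* (is a *shadowing map*) if for every $\varepsilon>0$ there is $\delta>0$ such that every $\delta$-pseudo-orbit is $\varepsilon$-shadowed by some point. For example, $f(x)=x/2$ on $[0,1]$ has shadowing: if $e_n=|f^n(x_0)-x_n|$, then $e_{n+1}<e_n/2+\delta$ and $e_0=0$, so $e_n<2\delta$ for all $n$, and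 $x_0$ itself shadows.

Any two compatible metrics on a compact space are uniformly equivalent, so the shadowing property does not depend on the metric. We use whichever compatible metric is convenient.

**Zero-dimensional spaces.** For compact metrizable spaces, zero-dimensional means the same as totally disconnected: every connected subset has at most one point. Products of totally disconnected spaces are totally disconnected. Examples are the Cantor set $\{0,1\}^{\mathbb Z}$ and $\{0\}\cup\{1/n:n\ge1\}$.

**Topological entropy.** For a continuous map $f$ of a compact metrizable space,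
$$h_{top}(f)=\sup_{\mathcal U}\lim_{l\to\infty}\frac1l\log N\Big(\bigvee_{i<l}f^{-i}\mathcal U\Big),$$
where $\mathcal U$ runs over the open covers and $N$ is the least cardinality of a subcover. We recall the textbook facts that we need. Restricting to a closed invariant set, or passing to a factor, does not increase entropy. For a subshift, the entropy is the growth rate $\lim_l\frac1l\log(\text{number of words of length }l)$; the full $2$-shift has entropy $\log2$. The variational principle says that $h_{top}(f)=\sup_\mu h_\mu(f)$ over the $f$-invariant Borel probability measures $\mu$.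

As an example, let $D(s)=2s$ on $[0,\infty]$, with $D(\infty)=\infty$. If $\mu$ is $D$-invariant, then $2^{-D(s)}\le2^{-s}$ while both sides have the same integral. So $2^{-2s}=2^{-s}$ almost everywhere, $\mu$ lives on the two fixed points $0$ and $\infty$, and $h_{top}(D)=0$. The same argument will compute an entropy on the Lelek fan at the end.

With the definitions in place, here is the question. It comes from Goran Erceg, James Kelly, Judy Kennedy, Christopher Mouron, Van Nall, "The Specification Property on the Lelek Fan", arXiv:2604.22019 (2026): *does the Lelek fan $L$ admit a continuous surjection $f\colon L\to L$ with the shadowing property?* The answer is yes.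

**Theorem A.** There is a homeomorphism $F\colon L\to L$ of the Lelek fan with the shadowing property. In particular $L$ admits a surjective shadowing map.

**Theorem B.** Let $Y$ be a nonempty zero-dimensional compact metrizable space and $g\colon Y\to Y$ a continuous surjection (resp. homeomorphism) with the shadowing property. Then there is a continuous surjection (resp. homeomorphism) $\Phi\colon L\to L$ with the shadowing property, and a closed $\Phi$-invariant set consisting of end points of $L$ on which $\Phi$ is conjugate to $g$, such that $h_{top}(\Phi)=h_{top}(g)$. Consequently, for every $h\in[0,\infty]$ there is a homeomorphism of $L$ with the shadowing property and topological entropy $h$.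

## A constant map, the identity, and doubling on an arc

The constant map $L\to\{v\}$ has shadowing: a $\delta$-pseudo-orbit satisfies $d(v,x_n)<\delta$ for $n\ge1$, so $x_0$ $\delta$-shadows it. Surjectivity is therefore what makes the question interesting.

The identity is surjective and fails. Let $\gamma\colon[0,1]\to L$ parametrize an arc and put $x_n=\gamma(\min(n/k,1))$. For large $k$ this is a $\delta$-pseudo-orbit. A point $y$ that $\varepsilon$-shadows it is within $\varepsilon$ of both $\gamma(0)$ and $\gamma(1)$, which is impossible for $\varepsilon=\frac12d(\gamma(0),\gamma(1))$. Small errors accumulate along a leg, so points should be driven along the legs.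

The simplest such motion on one leg is $D(s)=2s$ on the arc $[0,\infty]$. Let us check by hand that it has shadowing, since the main proof follows the same pattern. We use the metric $\varrho(s,t)=|2^{-s}-2^{-t}|$. It satisfies $\varrho(s,t)\le|s-t|$ for finite $s,t$, and $\varrho(s,t)\le2^{-S}$ if $s,t\ge S$.

Let $0<\varepsilon<1$. Choose $S\ge1$ with $2^{-S}<\varepsilon$, put $\kappa=\varepsilon/4$, and choose $\rho'>0$ with $\rho'\le\kappa/2$ and $4(S+1)\rho'\le\kappa^2$. If $\delta$ is small enough, every $\delta$-pseudo-orbit $(s_n)$ has two properties: if $s_n<S+1$, then $s_{n+1}<\infty$ and $|s_{n+1}-2s_n|<\rho'$; if $s_n\ge S+1$, then $2s_n\ge2S+2$ and hence $s_{n+1}\ge S+1$. Let $T$ be the first time with $s_n\ge S+1$, and $m\le T$ the first time with $s_n\ge\kappa$; either may be $\infty$.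

If $T=0$, the point $\infty$ shadows. If $m=\infty$, all $s_n$ are below $\kappa$ and $0$ shadows. Otherwise $T\ge1$ and $m<\infty$, and we take the point $y=2^{-m}s_m$, chosen backward from the time at which the pseudo-orbit leaves the bottom. For $n<m$,
$$0\le D^n(y)=2^{n-m}s_m\le s_m/2<s_{m-1}+\rho'/2<\kappa+\rho',$$
and $0\le s_n<\kappa$, so the two differ by less than $2\kappa<\varepsilon$. At time $m$ they agree. For $m\le n<T$ we have $s_{n+1}-\rho'\ge2(s_n-\rho')$, and $s_m-\rho'\ge\kappa/2$, so $s_{m+k}>2^k\kappa/2$ as long as $m+k\le T$. Since $s_{m+k}<S+1$ for $m+k<T$, the time $T$ is finite and $2^k\le4(S+1)/\kappa$ for $m+k\le T$. The error at time $m+k\le T$ is at most $(2^k-1)\rho'<4(S+1)\rho'/\kappa\le\kappa<\varepsilon$. After time $T$, both sequences are at least $S$. So $y$ shadows.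

There are three phases. Near the bottom the orbit can be replaced by a halving chosen backward. The crossing from $\kappa$ to $S+1$ takes boundedly many steps. The top attracts.

## Fans in leg coordinates

We now describe fans by a coordinate $s$ that starts at a height $H$ depending on the leg and ends at $s=\infty$, the top. Conventions: $[0,\infty]$ is compact, $2\cdot\infty+a=\infty$, $2^{-\infty}=0$.

**The space $L_H$.** Let $B$ be a totally disconnected compact metrizable space and $H\colon B\to[0,\infty]$ lower semicontinuous, that is, $H(b)\le\liminf H(b_n)$ whenever $b_n\to b$. Put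
$$\widetilde M=\{(b,s)\in B\times[0,\infty]:s\ge H(b)\}.$$
This set is closed: if $(b_n,s_n)\to(b,s)$ with $s_n\ge H(b_n)$, then $H(b)\le\liminf H(b_n)\le s$. So $\widetilde M$ is compact. Let $M=L_H$ be the quotient of $\widetilde M$ that collapses $B\times\{\infty\}$ to one point $v$. A quotient of a compact metrizable space by a closed subset is compact metrizable, so $M$ is. The coordinate $s$ is a continuous function $M\to[0,\infty]$, and $M\setminus\{v\}$ is a subspace of $B\times[0,\infty)$. For $H(b)<\infty$ let $I_b$ be the image of $\{b\}\times[H(b),\infty]$: an arc, the *leg* of $b$, with end points $v$ and $e_b=(b,H(b))$. If $H(b)=\infty$, then $b$ contributes only the point $v$.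

For example, let $B=\{0\}\cup\{1/n:n\ge1\}$, $H(0)=0$ and $H(1/n)=1$. Then $H$ is lower semicontinuous, and the tips $(1/n,1)$ converge to $(0,1)$, a point in the middle of the leg of $0$. With $H(0)=1$ and $H(1/n)=0$, lower semicontinuity fails, and so does closedness: $(1/n,0)\to(0,0)\notin\widetilde M$.

**Lemma 1.** If $H(b)<\infty$ for at least three $b$ and $\{e_b:H(b)<\infty\}$ is dense in $M$, then $M$ is the Lelek fan.

*Proof.* $M$ is a union of arcs through $v$, so it is an arcwise connected continuum. The whole proof rests on one remark:
$$\text{every connected subset of } M\setminus\{v\} \text{ lies in one leg.}\tag{1}$$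
Indeed its projection to $B$ is connected, and $B$ is totally disconnected.

**Subcontinua.** This step finds the shape of a subcontinuum $K$. If $v\notin K$, then by (1) $K$ is a subarc or a point of one leg. Let $v\in K$ and $x\in K\setminus\{v\}$, and let $C$ be the component of $x$ in $K\setminus\{v\}$. The boundary bumping theorem says that the closure of a component of a proper open subset $U$ of a continuum $K$ meets $K\setminus U$; here it gives $v\in\overline C$. By (1), $C$ lies in the leg of $x$. It is connected, contains $x$, and accumulates at $v$, so $K$ contains the arc $[v,x]$ of that leg. Thus a subcontinuum containing $v$ is star-shaped about $v$.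

**Hereditary unicoherence.** We show that $K_1\cap K_2$ is empty or connected for subcontinua $K_1,K_2$. If both contain $v$, the intersection is star-shaped about $v$, hence connected. Otherwise let, say, $v\notin K_1$, so $K_1\subset I_b$ for some $b$. The set $K_2\cap I_b$ is empty or a (possibly degenerate) subarc of $I_b$: if $v\in K_2$ it is closed and star-shaped about the end $v$ of $I_b$, and if $v\notin K_2$ then $K_2$ lies in a single leg. So $K_1\cap K_2$ is the intersection of two subarcs or points of the arc $I_b$, or is empty. Hence $M$ is a dendroid.

**One ramification point.** There are at least three legs, so $v$ is a ramification point. Let $x\in I_b\setminus\{v\}$. By (1), any arc starting at $x$ has an initial subarc inside $I_b$. Of three such initial subarcs two run in the same direction along $I_b$, so they share more than $x$. Hence $M$ is a fan with top $v$.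

**Smoothness.** Let $x_n\to x$. If $x=v$, then $s(x_n)\to\infty$, and $[v,x_n]\subset\{s\ge s(x_n)\}$ shrinks to $v$. If $x=(b,s)$ with $s<\infty$, then for large $n$ we have $x_n=(b_n,s_n)$ with $b_n\to b$ and $s_n\to s$. So $\{b_n\}\times[s_n,\infty]\to\{b\}\times[s,\infty]$ in the Hausdorff metric, and the images in $M$ converge too, because the quotient map is continuous on a compact space.

**End points.** It remains to see that each $e_b$ is an end point. If $e_b$ were an interior point of an arc, a small subarc around it avoiding $v$ would lie, by (1), in $I_b\setminus\{v\}\cong[H(b),\infty)$. This subarc would be a compact interval with $H(b)$ in its interior, which is impossible since $H(b)$ is the minimum. So the end points are dense, and by uniqueness $M$ is the Lelek fan. $\square$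

## Doubling the height and adding a symbol

We want a map that doubles heights on a fan with dense tips. The map $(c,s)\mapsto(\sigma c,2s)$ on legs that all start at $0$ is of no use: the tips $(c,0)$ form a closed set that is not dense. The legs must start at many different heights, so let the map itself raise the bottom by adding a symbol.

Take a compact alphabet $A\subset[0,1]$, let $B=A^{\mathbb Z}$ with the shift $(\sigma c)_i=c_{i+1}$, and consider $(c,s)\mapsto(\sigma c,2s+c_0)$. For a homeomorphism the tips must go to tips, so we need $H(\sigma c)=2H(c)+c_0$. A solution is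
$$H(c)=\sum_{k\ge0}2^kc_{-1-k}\in[0,\infty],\tag{2}$$
since $(\sigma c)_{-1-k}=c_{-k}$ and therefore
$$H(\sigma c)=c_0+\sum_{k\ge1}2^kc_{-k}=2H(c)+c_0.\tag{3}$$
As a supremum of continuous functions (the partial sums), $H$ is lower semicontinuous.

The alphabet one tries first is $A=\{0,1\}$. If $c_{-1}=c_{-3}=1$ and all other symbols are $0$, then $H(c)=1+4=5$. But every finite value of $H$ is an integer. The function $s$ is continuous, so the point $(0,\frac12)$ on the leg of the zero sequence is not a limit of tips, and the fan is not the Lelek fan. The same happens for every alphabet whose nonzero elements are all at least some $\alpha>0$: one nonzero symbol in the past makes $H(c)\ge\alpha$, so no tip has height in $(0,\alpha)$. If $0\notin A$, then $A$ has a positive minimum and $H\equiv\infty$. So within this scheme $0$ must belong to $A$ and must not be isolated in it.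

From now on
$$A=\{0\}\cup\{2^{-j}:j\ge0\}\subset[0,1],\qquad B=A^{\mathbb Z},\qquad L=L_H \text{ with } H \text{ from (2)}.$$

**$L$ is the Lelek fan.** We verify the hypotheses of Lemma 1. The space $B$ is compact, metrizable and totally disconnected. $H(c)=0$ whenever $c_i=0$ for all $i<0$, so $H$ is finite at infinitely many points. For the density of tips, let $(c,s)\in L$ with $H(c)\le s<\infty$, and let $N\ge0$, $\theta>0$. Put
$$r=s-\sum_{k<N}2^kc_{-1-k}\ge0,$$
and choose integers $R,m\ge0$ with $|R2^{-m}-r|<\theta$. Change $c$ far in the past so that the missing height $r$ is supplied by $R$ contributions of size $2^{-m}$ each: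
$$c'_i=c_i\ (i\ge-N),\qquad c'_{-1-k}=2^{-m-k}\ (N\le k<N+R),\qquad c'_{-1-k}=0\ (k\ge N+R).$$
These symbols lie in $A$, and $2^kc'_{-1-k}=2^{-m}$ in the middle range, so
$$H(c')=\sum_{k<N}2^kc_{-1-k}+R2^{-m},$$
which is within $\theta$ of $s$. As $N\to\infty$ and $\theta\to0$, the tips $e_{c'}$ converge to $(c,s)$. So tips are dense in $L\setminus\{v\}$, which is dense in $L$. Lemma 1 applies.

**The map $F$.** Let $F(c,s)=(\sigma c,2s+c_0)$. It is continuous on $B\times[0,\infty]$ and preserves $\{s=\infty\}$, and by (3) it maps $\{s\ge H(c)\}$ into itself. On $\{H(c)\le s<\infty\}$ it is bijective with inverse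
$$(c,s)\mapsto(\sigma^{-1}c,\ (s-c_{-1})/2).$$
The inverse respects the constraint: if $s\ge H(c)=2H(\sigma^{-1}c)+c_{-1}$, then $(s-c_{-1})/2\ge H(\sigma^{-1}c)$. So $F$ induces a continuous bijection of the compact Hausdorff space $L$, which is a homeomorphism, with $F(v)=v$.

## Two obstacles: the height constraint and small symbols

We have to show that $F$ has shadowing. The warm-up suggests moving the starting height of the shadowing point. In $L$ this is awkward, because $s\ge H(c)$ must hold. But $H$ depends only on the past symbols $c_i$, $i<0$, and these do not influence the future of $(s,c_0,c_1,\dots)$. So we first forget the past, and recover it afterwards.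

**The one-sided factor.** Let $\Sigma=A^{\mathbb N_0}$, let $X$ be $\Sigma\times[0,\infty]$ with $\Sigma\times\{\infty\}$ collapsed to a point $v_X$, and let $f(c,s)=(\sigma c,2s+c_0)$, $f(v_X)=v_X$. This is a continuous map of a compact metrizable space, and there is no constraint on the finite height $s\ge0$. Fix a metric $d$ on $X$ and write $s(x)$ for the continuous height function $X\to[0,\infty]$. It satisfies $s(f(x))\ge2s(x)$.

The second obstacle appears when we choose the symbols of the shadowing point. The natural choice is to copy them: given a pseudo-orbit $x_n=(c^n,s_n)$, use $b_n=c^n_0$. Here is where this breaks down. Let $c=(2^{-j},2^{-j},\dots)$ and $x_n=(c,0)$ for all $n$. Since $f(c,0)=(c,2^{-j})$ is close to $(c,0)$ for large $j$, this constant sequence is a $\delta$-pseudo-orbit as soon as $j$ is large. A point $(c,s')$ with the copied symbols has height at least $(2^n-1)2^{-j}$ at time $n$, so it goes to the top, far from $(c,0)$. Copied symbols, however small, are amplified by the doubling over an unbounded time. The very property of $A$ that makes tips dense, small nonzero symbols, defeats copying.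

The example also shows the cure. The point $((0,0,\dots),0)$ is fixed and stays close to $(c,0)$. As long as the pseudo-orbit is low, its symbols are forced to be small, because a symbol is added to the next height; so there we may replace them by $0$. From the moment the pseudo-orbit leaves the bottom we copy the symbols, because then only boundedly many steps remain until the top takes over. The starting height is computed backward from the exit, as for $D$.

## Shadowing for the one-sided factor

Two facts translate the metric $d$ into coordinates.

**(a)** *For every $\varepsilon>0$ there are $S\ge1$, $N\in\mathbb N$, $\rho\in(0,1)$ such that $d((c,s),(c',s'))<\varepsilon$ whenever either $s,s'\ge S$, or $s,s'<\infty$, $|s-s'|<\rho$ and $|c_j-c'_j|<\rho$ for $0\le j\le N$.*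

The compact sets $\{s\ge S\}$ decrease to $\{v_X\}$ as $S\to\infty$, so their diameters tend to $0$; this gives $S$. For the second alternative, the quotient map $\Sigma\times[0,\infty]\to X$ is uniformly continuous for the metric $\max\big(|2^{-s}-2^{-s'}|,\ \sup_j2^{-j}|c_j-c'_j|\big)$. So there is $\eta>0$ such that distance less than $\eta$ there implies $d<\varepsilon$. Choose $N$ with $2^{-N}<\eta$ and $\rho<\min(1,\eta)$, and use $|2^{-s}-2^{-s'}|\le|s-s'|$ and, for $j>N$, $2^{-j}|c_j-c_j'|\le2^{-N-1}$.

**(b)** *For all $S'<\infty$, $N$, $\rho'>0$ there is $\delta>0$ such that $d((c,s),(c',s'))<\delta$ and $s\le S'$ imply $s'<\infty$, $|s-s'|<\rho'$ and $|c_j-c'_j|<\rho'$ for $0\le j\le N$.*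

Otherwise there are counterexamples for $\delta\to0$. After passing to a subsequence they converge in $\Sigma\times[0,\infty]$ to $(c,s)$ and $(c',s')$ with $s\le S'$ and the same image in $X$. Since $s<\infty$, the two limits are equal. Then the three conclusions hold far along the subsequence, a contradiction.

**Proposition 2.** The map $f\colon X\to X$ has the shadowing property.

*Proof.*

**Step 1: constants.** This step fixes all sizes in advance. Let $\varepsilon>0$ and take $S,N,\rho$ from (a). Let $\kappa=\rho/4<1/4$; heights below $\kappa$ count as low. Choose $\rho'>0$ with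
$$\rho'\le\kappa/2,\qquad(N+1)\rho'<\kappa,\qquad8(S+1)\rho'\le\kappa^2.\tag{4}$$
Let $\delta$ be as in (b) for $S'=2S+3$, $N$, $\rho'$. Decrease it so that also $s(x)\ge2S+2$ and $d(x,y)<\delta$ imply $s(y)\ge S+1$; this is possible because the compact set $\{s\ge2S+2\}$ lies in the open set $\{s>S+1\}$.

Let $(x_n)_{n\ge0}$ be a $\delta$-pseudo-orbit, $s_n=s(x_n)$, and
$$T=\inf\{n:s_n\ge S+1\}\in\{0,1,\dots\}\cup\{\infty\}.$$

**Step 2: the top is a trap.** We show that
$$s_n\ge S+1\quad\text{for all }n\ge T.\tag{5}$$
If $s_n\ge S+1$, then $s(f(x_n))\ge2S+2$, so $s_{n+1}\ge S+1$ by the choice of $\delta$. If $T=0$, then (a) shows that $v_X$ $\varepsilon$-shadows $(x_n)$. From now on $T\ge1$.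

**Step 3: what the pseudo-orbit satisfies before $T$.** We turn the condition $d(f(x_n),x_{n+1})<\delta$ into inequalities. For $n<T$ we have $s_n<S+1$, so $s(f(x_n))\le2S+3$. By (b), all $x_n$ with $n\le T$, $n<\infty$, differ from $v_X$, so we may write $x_n=(c^n,s_n)$ for them, and for $0\le n<T$
$$|s_{n+1}-2s_n-c^n_0|<\rho',\qquad|c^{n+1}_j-c^n_{j+1}|<\rho'\quad(0\le j\le N).\tag{6}$$
Applying the second inequality $i$ times gives, for $n\le T$, $0\le i\le j\le N$ and $n+i\le T$,
$$|c^n_j-c^{n+i}_{j-i}|\le\sum_{l=0}^{i-1}|c^{n+l}_{j-l}-c^{n+l+1}_{j-l-1}|\le N\rho'.\tag{7}$$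
The first inequality and $s_n\ge0$ give the bound that makes symbols small at low heights:
$$c^n_0<s_{n+1}+\rho'\qquad(0\le n<T).\tag{8}$$

Let $m=\inf\{n:n\le T,\ n<\infty,\ s_n\ge\kappa\}$ be the time at which the pseudo-orbit leaves the bottom. If $T<\infty$, then $m\le T$, because $s_T\ge S+1>\kappa$.

**Step 4: the pseudo-orbit never leaves the bottom.** Suppose $m=\infty$. Then $T=\infty$ and $s_n<\kappa$ for all $n$. By (8), $c^n_0<\kappa+\rho'$, and by (7) with $i=j$,
$$c^n_j\le c^{n+j}_0+N\rho'<\kappa+(N+1)\rho'<2\kappa<\rho\qquad(0\le j\le N).$$
So by (a) the fixed point $z=((0,0,\dots),0)$ $\varepsilon$-shadows $(x_n)$.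

From here on $m<\infty$.

**Step 5: the shadowing point.** We choose symbols and a starting height. For $n<T$ put
$$b_n=\begin{cases}0&\text{if }n<m-1,\\c^n_0&\text{if }n\ge m-1,\end{cases}$$
and if $T<\infty$, put $b_{T+j}=c^T_j$ for $j\ge0$. All $b_n$ lie in $A$. Copying starts at $m-1$ and not at $m$, because $c^{m-1}_0$ is added to the height at time $m$, which is no longer small: the symbol may be as large as $1$. For $n<m-1$, in contrast, (8) gives $c^n_0<\kappa+\rho'$. For the starting height, let $s'_0=s_0$ if $m=0$. If $m\ge1$, put
$$a=\max\{0,(s_m-c^{m-1}_0)/2\},\qquad s'_0=2^{-(m-1)}a.$$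
The number $a$ is the height at time $m-1$ from which adding $c^{m-1}_0$ leads to $s_m$, cut off at $0$ because heights are nonnegative. Let $z=((b_n)_{n\ge0},s'_0)\in X$ and let $s'_n$ be the height of $f^n(z)$, so $s'_{n+1}=2s'_n+b_n$.

**Step 6: heights at times $n<m$.** Suppose $m\ge1$. Since $b_0,\dots,b_{m-2}$ are $0$, we have $s'_n=2^{n-(m-1)}a\le a$ for $n\le m-1$. By (6),
$$(s_m-c^{m-1}_0)/2<s_{m-1}+\rho'/2<\kappa+\rho',$$
so $0\le s'_n\le a<\kappa+\rho'$. Also $0\le s_n<\kappa$. Hence $|s'_n-s_n|<\kappa+\rho'<\rho$.

**Step 7: height at time $m$.** If $m\ge1$, then $s'_m=2a+c^{m-1}_0=\max\{c^{m-1}_0,s_m\}$. By (8), $c^{m-1}_0<s_m+\rho'$, so $|s'_m-s_m|<\rho'$. If $m=0$, the difference is $0$.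

**Step 8: heights at times $m\le n\le T$.** We bound the length of the crossing and then the error. For $m\le n<T$, (6) gives $s_{n+1}>2s_n-\rho'$, that is, $s_{n+1}-\rho'\ge2(s_n-\rho')$. Since $s_m-\rho'\ge\kappa-\rho'\ge\kappa/2$, we get
$$s_{m+k}>2^k\kappa/2\quad\text{whenever }m+k\le T.$$
If $m+k<T$, then $s_{m+k}<S+1$, so $2^k<2(S+1)/\kappa$. Hence $T<\infty$, and, allowing one more step, $2^k\le4(S+1)/\kappa$ whenever $m+k\le T$.

Let $e_n=|s'_n-s_n|$. Then $e_m\le\rho'$. For $m\le n<T$ the symbol $b_n$ equals $c^n_0$, so (6) gives $e_{n+1}\le2e_n+\rho'$. By induction $e_{m+k}\le(2^{k+1}-1)\rho'$, and therefore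
$$e_{m+k}\le2^{k+1}\rho'\le8(S+1)\rho'/\kappa\le\kappa<\rho\qquad(m+k\le T).\tag{9}$$

**Step 9: times $n\ge T$.** By (9), $s'_T\ge s_T-\kappa\ge S+1-\kappa\ge S$, and $s'_n$ is nondecreasing in $n$, so $s'_n\ge S$ for $n\ge T$. By (5), $s_n\ge S$. The first alternative in (a) gives $d(f^n(z),x_n)<\varepsilon$.

**Step 10: symbols at times $n<T$.** The $j$-th symbol of $f^n(z)$ is $b_{n+j}$; we compare it with $c^n_j$ for $0\le j\le N$. Suppose first that $n+j<T$. Then $|c^n_j-c^{n+j}_0|\le N\rho'$ by (7). The number $|b_{n+j}-c^{n+j}_0|$ is $0$ if $n+j\ge m-1$. If $n+j<m-1$, it equals $c^{n+j}_0<s_{n+j+1}+\rho'<\kappa+\rho'$ by (8), since $n+j+1<m$. Now suppose $n+j\ge T$. Then $b_{n+j}=c^T_{n+j-T}$, and (7) with $i=T-n\le j$ gives $|c^n_j-b_{n+j}|\le N\rho'$. In all cases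
$$|c^n_j-b_{n+j}|<\kappa+(N+1)\rho'<2\kappa<\rho.$$
By Steps 6, 7 and 8 also $|s'_n-s_n|<\rho$ for $n<T$, so the second alternative in (a) gives $d(f^n(z),x_n)<\varepsilon$.

Steps 9 and 10 together say that $z$ $\varepsilon$-shadows $(x_n)$. $\square$

About $A$ this proof used only that it is compact and $0\in A\subset[0,1]$. That $0$ is not isolated in $A$ was needed for the density of tips.

## Recovering the past: Theorem A

The homeomorphism $F$ is determined by $f$ together with all pasts. Let $p\colon L\to X$, $p(c,s)=((c_j)_{j\ge0},s)$, $p(v)=v_X$. It is continuous, $p\circ F=f\circ p$, and $p^{-1}(v_X)=\{v\}$. It is surjective: extend a given $c\in\Sigma$ by $c_i=0$ for $i<0$; then $H=0\le s$, so the constraint holds. For $k\ge0$ put $\pi_k=p\circ F^{-k}\colon L\to X$. This is a continuous surjection with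
$$\pi_kF=f\pi_k,\qquad\pi_{k-1}=f\pi_k\quad(k\ge1).\tag{10}$$
Fix a metric $d_L$ on $L$.

**Claim.** For each $\varepsilon>0$ there are $k$ and $\varepsilon'>0$ such that $d(\pi_kx,\pi_ky)<\varepsilon'$ implies $d_L(x,y)<\varepsilon$.

*Proof.* Suppose not. For each fixed $k$, counterexamples for $\varepsilon'\to0$ have, by compactness, a limit: points $x^k,y^k$ with $\pi_kx^k=\pi_ky^k$ and $d_L(x^k,y^k)\ge\varepsilon$. By (10), applying powers of $f$ gives $\pi_jx^k=\pi_jy^k$ for all $j\le k$. A limit point of the pairs as $k\to\infty$ gives $x,y$ with $d_L(x,y)\ge\varepsilon$ and $\pi_jx=\pi_jy$ for all $j\ge0$. If one of $x,y$ is $v$, so is the other, because $p^{-1}(v_X)=\{v\}$. If neither is $v$, then $\pi_0$ shows that their heights agree. Since $F^{-j}(c,s)$ has symbol sequence $\sigma^{-j}c$, the map $\pi_j$ shows that the symbols $c_i$ agree for all $i\ge-j$. So $x=y$, a contradiction. $\square$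

*Proof of Theorem A.* Let $\varepsilon>0$ and take $k,\varepsilon'$ from the Claim. Let $\delta'$ correspond to $\varepsilon'$ for $f$ by Proposition 2. Let $\delta>0$ be such that $d_L(x,y)<\delta$ implies $d(\pi_kx,\pi_ky)<\delta'$. If $(x_n)$ is a $\delta$-pseudo-orbit of $F$, then
$$d\big(f(\pi_kx_n),\pi_kx_{n+1}\big)=d\big(\pi_kF(x_n),\pi_kx_{n+1}\big)<\delta'.$$
So some $z\in X$ $\varepsilon'$-shadows $(\pi_kx_n)$ under $f$. Pick $y\in L$ with $\pi_k(y)=z$. Then $d(\pi_kF^n(y),\pi_kx_n)=d(f^n(z),\pi_kx_n)<\varepsilon'$, so $d_L(F^n(y),x_n)<\varepsilon$ for all $n\ge0$. Hence the homeomorphism $F$ of the Lelek fan $L$ has the shadowing property. $\blacksquare$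

*Remark.* $F$ also shadows two-sided pseudo-orbits $(x_n)_{n\in\mathbb Z}$. For each $m$, shadowing $(x_n)_{n\ge-m}$ gives a point $w_m$, the position at time $0$, with $d_L(F^n(w_m),x_n)<\varepsilon$ for $n\ge-m$. A limit point $w$ of $(w_m)$ satisfies $d_L(F^n(w),x_n)\le\varepsilon$ for all $n\in\mathbb Z$.

## Collapsing a closed set inside a trap

For Theorem B we multiply $F$ by $g$ and collapse $\{v\}\times Y$ to a point. We need to know that this keeps shadowing.

**Lemma 3.** Let $Z$ be compact metric, let $G\colon Z\to Z$ be continuous with shadowing, and let $K\subset Z$ be nonempty closed with $G(K)\subset K$, such that every neighborhood of $K$ contains a closed neighborhood $W$ of $K$ with $G(W)\subset\operatorname{int}W$. Then the induced map $\hat G$ on $Z/K$ has shadowing.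

As an example, take $Z=[0,\infty]\times Y$, $G=D\times g$, $K=\{\infty\}\times Y$ and $W=[S,\infty]\times Y$; the quotient is a cone over $Y$. The hypothesis on $W$ matters. Take $Z=[0,\infty]$, $G=D$, $K=\{0,\infty\}$; it fails here because $D$ pushes points near $0$ away. The quotient is a circle on which every orbit converges to the point $q(K)$. But the periodic sequence $2^{-k},2^{-k+1},\dots,2^{k},2^{-k},\dots$ is a $\delta$-pseudo-orbit for large $k$, since $2^{k+1}$ and $2^{-k}$ are both close to $q(K)$, and it passes through $1$ infinitely often. So shadowing is lost.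

*Proof of Lemma 3.* Let $q\colon Z\to Z/K$ be the quotient map, $\rho$ a metric on $Z/K$, $d$ the metric on $Z$, and $\varepsilon>0$.

**Step 1: constants.** Choose $W$ as in the hypothesis, inside the preimage of a small ball around the point $q(K)$, so that $\operatorname{diam}q(W)<\varepsilon$. Since $\operatorname{int}W\supset K$, the set $q(\operatorname{int}W)$ is open, and it contains the compact set $\hat G(q(W))=q(G(W))$. So there is $\eta\in(0,\varepsilon)$ such that $\hat G$ maps the $\eta$-neighborhood of $q(W)$ into $q(\operatorname{int}W)$. Let $\varepsilon'>0$ be such that $d(a,b)<\varepsilon'$ implies $\rho(q(a),q(b))<\eta/2$, and let $\delta'$ correspond to $\varepsilon'$ for $G$. Choose $\delta\in(0,\eta/2)$ such that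

1. the $\delta$-neighborhood of $\hat G(q(W))$ lies in $q(W)$;
2. $a\in Z$, $b\in Z\setminus\operatorname{int}W$ and $\rho(q(a),q(b))<\delta$ imply $d(a,b)<\delta'$.

Condition 2 is possible by compactness. Limits $a,b$ of counterexamples for $\delta\to0$ would satisfy $d(a,b)\ge\delta'$, $q(a)=q(b)$ and $b\in Z\setminus\operatorname{int}W$, so $b\notin K$ and $a=b$, a contradiction.

**Step 2: lift the pseudo-orbit until it enters $q(W)$.** Let $(\xi_n)$ be a $\delta$-pseudo-orbit of $\hat G$ and $T=\inf\{n:\xi_n\in q(W)\}$. By condition 1, $\xi_n\in q(W)$ for all $n\ge T$. If $T=0$, the fixed point $q(K)\in q(W)$ $\varepsilon$-shadows, because $\operatorname{diam}q(W)<\varepsilon$. Let $T\ge1$. For $n<T$ let $x_n\in Z\setminus W$ be the unique point with $q(x_n)=\xi_n$. If $n+1<T$, condition 2 with $a=G(x_n)$, $b=x_{n+1}$ gives $d(G(x_n),x_{n+1})<\delta'$. If $T<\infty$, continue with a true orbit: $x_{T+j}=G^{j+1}(x_{T-1})$ for $j\ge0$. Then $(x_n)$ is a $\delta'$-pseudo-orbit of $G$, so it is $\varepsilon'$-shadowed by some $z\in Z$.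

**Step 3: $q(z)$ shadows.** For $n<T$, $\rho(\hat G^n(q(z)),\xi_n)<\eta/2<\varepsilon$. If $T<\infty$, then $q(x_T)=\hat G(\xi_{T-1})$, so
$$\rho\big(\hat G^T(q(z)),\xi_T\big)\le\rho\big(q(G^Tz),q(x_T)\big)+\rho\big(\hat G(\xi_{T-1}),\xi_T\big)<\eta/2+\delta<\eta<\varepsilon.$$
Since $\xi_T\in q(W)$, the choice of $\eta$ gives $\hat G^{T+1}(q(z))\in q(\operatorname{int}W)$. As $\hat G(q(W))\subset q(W)$, we get $\hat G^n(q(z))\in q(W)$ for all $n>T$. Also $\xi_n\in q(W)$, and $\operatorname{diam}q(W)<\varepsilon$. So $q(z)$ $\varepsilon$-shadows $(\xi_n)$. $\square$

## Planting $g$ on the end points: Theorem B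

*Proof of Theorem B.*

**Step 1: the map $\Phi$.** Let $Z=L\times Y$, $G=F\times g$, $K=\{v\}\times Y$. A product of two shadowing maps has shadowing: with the maximum metric, the coordinates of a $\delta$-pseudo-orbit are $\delta$-pseudo-orbits, and we shadow coordinatewise. The sets $W_S=\{x\in L:s(x)\ge S\}\times Y$ with $S>0$ are closed neighborhoods of $K$ that decrease to $K$ as $S\to\infty$, so by compactness every neighborhood of $K$ contains some $W_S$. Moreover $G(W_S)\subset W_{2S}\subset\operatorname{int}W_S$. By Lemma 3 the induced map $\Phi$ on $M=Z/K$ has shadowing. It is surjective, since $F$ and $g$ are. If $g$ is a homeomorphism, then $G$ is a bijection with $G(K)=K$. So $\Phi$ is a continuous bijection of a compact Hausdorff space, hence a homeomorphism.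

**Step 2: $M$ is the Lelek fan.** Let $B'=A^{\mathbb Z}\times Y$, which is compact, metrizable and totally disconnected, and $H'(c,y)=H(c)$, which is lower semicontinuous. The map from $\{(c,y,s):s\ge H(c)\}$ through $L\times Y$ onto $M$ is a continuous surjection of compact Hausdorff spaces that identifies exactly the points with $s=\infty$. So $M$ is homeomorphic to $L_{H'}$. The tips of $L_{H'}$ are the points $(c,y,H(c))$ with $H(c)<\infty$. They are dense because the tips $(c,H(c))$ are dense in $L$, and there are infinitely many of them. Lemma 1 applies.

**Step 3: the copy of $g$.** Let $o=(0,0)\in L$, that is, $c=0$ and $s=0=H(0)$. It is fixed by $F$. Since $o\ne v$, the set $\{o\}\times Y$ embeds in $M$ as a closed $\Phi$-invariant set, on which $\Phi(o,y)=(o,g(y))$ acts as $g$. Its points are tips, and by the proof of Lemma 1 tips are end points.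

**Step 4: $h_{top}(\Phi)=h_{top}(g)$.** The inequality $h_{top}(\Phi)\ge h_{top}(g)$ follows from Step 3. For the other, let $\mu$ be a $\Phi$-invariant Borel probability measure on $M$. As for $D$,
$$2^{-s\circ\Phi}=2^{-2s-c_0}\le2^{-s},$$
where all terms are $0$ at the top, and both sides have the same integral. So equality holds $\mu$-almost everywhere: almost every point is the top or satisfies $s=0$ and $c_0=0$. By invariance, almost every point has this property along its whole forward orbit. A non-top point never reaches the top, because $F(x)\ne v$ for $x\ne v$. So for almost every non-top point $(c,y,s)$ we have $s=0$ and $c_n=0$ for all $n\ge0$. Finally $H(c)\le s=0$ forces $c_i=0$ for $i<0$. Thus $\mu$ is carried by the closed invariant set $\{\text{top}\}\cup(\{o\}\times Y)$. On it $\Phi$ is the disjoint union of a fixed point and a copy of $g$, whose entropy is $h_{top}(g)$. Hence $h_\mu(\Phi)\le h_{top}(g)$, and by the variational principle $h_{top}(\Phi)\le h_{top}(g)$. This proves the first part of the theorem.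

**Step 5: building blocks of entropy $(\log2)/n$.** For $n\ge1$ let $(Y_n,g_n)$ be the two-sided edge shift of the directed graph with vertices $0,\dots,n-1$, one edge $i\to i+1$ for $i<n-1$, and two edges $n-1\to0$; for $n=1$ this is one vertex with two loops. Along a path the vertices are determined by the first one, and a doubled edge is used once in every $n$ steps. So the number of words of length $l$ lies between $n2^{\lfloor l/n\rfloor}$ and $n2^{\lceil l/n\rceil}$, and $h_{top}(g_n)=(\log2)/n$. (The adjacency matrix has characteristic polynomial $\lambda^n-2$, which gives the same value.)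

As a subshift of finite type, $g_n$ has shadowing (P. Walters, *On the pseudo-orbit tracing property and its relationship to stability*, LNM 668, 1978). For our edge shifts the argument is short. Let $d(x,y)=2^{-\min\{|i|:x_i\ne y_i\}}$ for $x\neq y$, choose $N\ge1$ with $2^{-N}<\varepsilon$, and let $\delta=2^{-N}$. If $(x^n)$ is a $\delta$-pseudo-orbit, then $x^{n+1}_i=x^n_{i+1}$ for $|i|\le N$. Put $y_i=x^0_i$ for $i\le0$ and $y_i=x^i_0$ for $i\ge0$. Consecutive edges of $y$ fit: for $i<0$ they are consecutive in $x^0$, and for $i\ge0$ the pair $(y_i,y_{i+1})$ equals $(x^i_0,x^i_1)$. So $y\in Y_n$. For $|i|\le N$, moving step by step gives $x^k_i=x^{k+i}_0=y_{k+i}$ if $k+i\ge0$, and $x^k_i=x^0_{k+i}=y_{k+i}$ if $k+i<0$. Hence the $k$-th iterate of $y$ agrees with $x^k$ at all positions $|i|\le N$, and their distance is less than $\varepsilon$.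

**Step 6: countable products.** We show that a countable product of zero-dimensional compact systems with shadowing is of the same kind, and that for the blocks of Step 5 the entropies add. Let the factors $(Q_i,\varphi_i)$, $i\ge1$, have metrics $d_i\le1$, and use $\sup_i2^{-i}d_i$ on the product, which is compact and totally disconnected. Given $\varepsilon>0$, choose $I$ with $2^{-I}<\varepsilon$. For $i\le I$ let $\delta_i$ correspond to $\varepsilon$ for $\varphi_i$, and let $\delta=\min_{i\le I}2^{-i}\delta_i$. The $i$-th coordinate of a $\delta$-pseudo-orbit is a $\delta_i$-pseudo-orbit for $i\le I$; shadow it there, and choose the other coordinates arbitrarily, since they contribute at most $2^{-I-1}$. So the product has shadowing. A product of homeomorphisms is a homeomorphism.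

For the entropy, a finite product of subshifts is a subshift over the product alphabet whose numbers of words are the products of the numbers of words; so its entropy is the sum of the entropies. For an infinite product, each finite subproduct is a factor, so the entropy is at least every partial sum. Conversely, by the Lebesgue number lemma, every open cover is refined by one pulled back from the first $I$ coordinates for some $I$, namely from a cover of that finite product by sets of small diameter. So the entropy is the supremum of the entropies of the finite subproducts, that is, the sum of the series.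

**Step 7: all entropies.** Let $h\in[0,\infty)$. Write $h/\log2$ as a finite or countable sum of terms $2^{-k}$, $k\ge0$, with repetitions allowed: the integer part as a sum of terms $2^0$, the fractional part by its binary expansion. Take the product of the corresponding systems $(Y_{2^k},g_{2^k})$, whose entropies are $2^{-k}\log2$; for $h=0$ take a one-point system. For $h=\infty$ take infinitely many copies of $(Y_1,g_1)$. By Steps 5 and 6 this is a homeomorphism of a nonempty zero-dimensional compact metrizable space with shadowing and entropy $h$. The first part of the theorem turns it into a homeomorphism of $L$ with shadowing and entropy exactly $h$. $\blacksquare$
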